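\title{Admissible parameters of perfect 2-colorings of Hamming graphs: counterexamples and constructions}

\begin{abstract}
A perfect $(b,c)$-coloring of the Hamming graph $H(n,q)$ is a partition of the vertices into two classes such that every vertex of the first class has $b$ neighbors in the second and every vertex of the second class has $c$ neighbors in the first. If such a coloring exists for some $n$, then $q$ divides $b+c$ and $(b+c)/\gcd(b,c)$ divides a power of $q$. It has been conjectured that for $b\ge c\ge 2$ these two conditions are also sufficient. We disprove this: no $H(n,9)$ has a perfect $(25,2)$-coloring. For fixed $q$ we show that the two conditions are sufficient for all $b\ge c\ge 2$ when $q$ is prime or $q=4$, and that they are not sufficient for any other $q\neq 8$. The case $q=8$ is not decided here.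
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $q\ge 2$ and $n\ge 1$ be integers. The \emph{Hamming graph} $H(n,q)$ has as vertices the words of length $n$ over an alphabet of size $q$; two words are adjacent if they differ in exactly one coordinate. For positive integers $b$ and $c$, a \emph{perfect $(b,c)$-coloring} of $H(n,q)$, also called an equitable $2$-partition, is a partition of the vertex set into two nonempty classes $C$ and $\overline{C}$ such that every vertex of $C$ has exactly $b$ neighbors in $\overline{C}$ and every vertex of $\overline{C}$ has exactly $c$ neighbors in $C$. We call $C$ the \emph{first class}.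

A coloring of $H(n,q)$ extends to $H(n+1,q)$ by ignoring the new coordinate. The new neighbors of a vertex then have the color of the vertex, so $b$ and $c$ do not change. Hence, for given $q,b,c$, either no $H(n,q)$ has a perfect $(b,c)$-coloring, or there is a threshold $n_0$ such that $H(n,q)$ has one if and only if $n\ge n_0$. In the second case we call $(b,c)$ \emph{admissible for $q$}. Exchanging the classes exchanges $b$ and $c$, so nothing is lost by assuming $b\ge c$.

The simplest colorings come from adding up the coordinates. Take the alphabet $\mathbb{Z}_q$, a subset $S\subset\mathbb{Z}_q$ with $0<|S|=c'<q$, and $C=\{x: x_1+\dots+x_n\in S\}$. Changing one coordinate moves the sum to each other residue once, so this is a perfect $(n(q-c'),nc')$-coloring of $H(n,q)$. Here $b+c=nq$. In general two arithmetic conditions are known to be necessary for admissibility: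
\begin{equation}\tag{N1}\label{eq:N1}
q \ \text{ divides }\ b+c,
\end{equation}
\begin{equation}\tag{N2}\label{eq:N2}
\frac{b+c}{\gcd(b,c)}\ \text{ divides }\ q^k \ \text{ for some } k\in\mathbb{N}.
\end{equation}
The first comes from the spectrum of $H(n,q)$ and the second from the integrality of $|C|$; both are derived in Lemma~\ref{lem:average}.

For $c=1$ the two conditions are known not to be sufficient, and the reason is easy to see. A \emph{line} in direction $i$ is a set of $q$ vertices that differ only in coordinate $i$. Two vertices are adjacent exactly when they lie on a common line, and each vertex lies on $n$ lines, which pairwise meet only in that vertex. A line is \emph{full} if it is contained in $C$ and \emph{mixed} if it meets both classes. If $c=1$, a vertex of $\overline{C}$ on a mixed line is adjacent to all points of $C$ on that line, so there is only one such point. Each mixed line through a vertex $x\in C$ therefore contributes exactly $q-1$ to $b$, and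
\begin{equation}\label{eq:c1}
c=1 \ \text{ and } (b,c) \text{ admissible for } q \quad\Longrightarrow\quad q-1 \ \text{ divides }\ b .
\end{equation}
For example, $(7,1)$ satisfies \eqref{eq:N1} and \eqref{eq:N2} for $q=4$ and is not admissible. For $c\ge2$ and $q\ge 3$ a mixed line may contribute $q-1$ or $q-2$. These numbers are coprime, so this count imposes no congruence on $b$, and one may guess that no obstruction is left. This is the conjecture posed in \cite{BKMTV}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $q\ge2$ and $b\ge c\neq1$ with $q\mid b+c$. Then $(b,c)$ is admissible for $q$ if and only if $(b+c)/\gcd(b,c)$ divides $q^k$ for some $k\in\mathbb{N}$.}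
\medskip

The open part is sufficiency. For fixed $q$, let $S(q)$ be the assertion
\begin{quote}
\emph{every pair $b\ge c\ge2$ that satisfies \eqref{eq:N1} and \eqref{eq:N2} is admissible for $q$.}
\end{quote}
The conjecture says that $S(q)$ holds for all $q\ge2$. It is false. The congruence \eqref{eq:c1} disappears for $c\ge2$, but the same count of mixed lines still gives an inequality.

\begin{theorem}\label{thm:necessary}
If $(b,c)$ is admissible for $q$ and $b+c=q\ell$, then $\ell\le c$ or $c\ell\ge q$. Consequently, $S(q)$ fails for every composite $q\notin\{4,6,8\}$, already with $c=2$; for example, $(25,2)$ is not admissible for $q=9$. For every fixed $c\ge2$ the conjecture fails for infinitely many $q$.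
\end{theorem}

In the other direction, linear algebra over $\mathbb{F}_p$ produces colorings when $q$ is a power of a prime $p$. In that case \eqref{eq:N2} says that $(b+c)/\gcd(b,c)$ is a power of $p$.

\begin{theorem}\label{thm:primepower}
Let $q=p^s$ with $p$ prime.
\begin{enumerate}
\item[(a)] Let $b,c$ be positive integers with $d=\gcd(b,c)$, $b+c=dp^t$ and $p^s\mid b+c$, and put $g=\gcd(s,t)$. Then $(b,c)$ is admissible for $q$ if $t\le s$, or $s\mid t$, or $d$ lies in the numerical semigroup generated by $\frac{q}{p}$ and $\frac{q-1}{p^g-1}$, that is, $d$ is a combination of these two numbers with nonnegative integer coefficients. In particular, $(b,c)$ is admissible if $d\ge\bigl(\frac{q}{p}-1\bigr)\bigl(\frac{q-1}{p^g-1}-1\bigr)$.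
\item[(b)] For $\ell=p^r$ with $0\le r\le s$, the least $c\ge1$ such that $(q\ell-c,c)$ is admissible for $q$ is $\min(\ell,q/\ell)$.
\end{enumerate}
\end{theorem}

Part (b) shows that Theorem~\ref{thm:necessary} is sharp for these values of $\ell$. Two of the three composite values left over by Theorem~\ref{thm:necessary} are settled by separate arguments, with opposite outcomes.

\begin{theorem}\label{thm:four}
$S(q)$ holds for every prime $q$ and for $q=4$.
\end{theorem}

\begin{theorem}\label{thm:six}
$S(6)$ fails: $(22,2)$ is not admissible for $q=6$.
\end{theorem}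

\begin{corollary}\label{cor:main}
$S(q)$ holds if $q$ is prime or $q=4$, and it fails for every other $q\neq8$.
\end{corollary}

The case $q=8$ is not decided here. Section~\ref{sec:lines} collects two general facts on perfect colorings, and Sections~\ref{sec:mixed}--\ref{sec:six} prove the four theorems in order.

\section{Line counts and averages}\label{sec:lines}

For a vertex set $C$ and a vertex $v$, let $t_i(v)$ be the number of points of $C$ on the line through $v$ in direction $i$. The definition of a perfect coloring is a condition on these numbers.

\begin{lemma}\label{lem:lines}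
Let $b,c$ be positive integers. A vertex set $C$ is the first class of a perfect $(b,c)$-coloring of $H(n,q)$ if and only if
\[
\sum_{i=1}^n t_i(v)=c\ \text{ for } v\notin C
\qquad\text{and}\qquad
\sum_{i=1}^n \bigl(q-t_i(v)\bigr)=b\ \text{ for } v\in C .
\]
In this case every mixed line contains at most $c$ points of $C$.
\end{lemma}

\begin{proof}
The neighbors of $v$ are the other points of the $n$ lines through $v$, each on exactly one line. So the two sums count the neighbors of the opposite color. If the equations hold, any vertex has a neighbor of the opposite color because $b,c\ge1$, so both classes are nonempty. A mixed line, in direction $i$ say, contains a vertex $v\notin C$, and $t_i(v)\le c$.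
\end{proof}

A \emph{subcube with $j$ fixed coordinates} is the set of the $q^{n-j}$ words with prescribed values in $j$ prescribed coordinates; the other $n-j$ coordinates are \emph{free}. A subcube with two free coordinates $i,k$ is a \emph{plane}, or an $(i,k)$-plane. The next lemma contains the necessary conditions \eqref{eq:N1} and \eqref{eq:N2}, and it shows that $C$ is evenly spread over all large subcubes.

\begin{lemma}\label{lem:average}
Let $C$ be the first class of a perfect $(b,c)$-coloring of $H(n,q)$. Then:
\begin{enumerate}
\item[(a)] $|C|=\frac{c}{b+c}\,q^n$, and \eqref{eq:N2} holds;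
\item[(b)] $\ell=(b+c)/q$ is an integer;
\item[(c)] every subcube with $j<\ell$ fixed coordinates contains exactly $\frac{c}{b+c}\,q^{n-j}$ points of $C$.
\end{enumerate}
\end{lemma}

\begin{proof}
For a real function $\varphi$ on the vertices, let $(P_i\varphi)(v)$ be the average of $\varphi$ over the line through $v$ in direction $i$. With respect to the standard inner product, $P_i$ is the orthogonal projection onto the functions that do not depend on coordinate $i$. The $P_i$ commute, and $\prod_{i\in I}P_i$ averages over the subcube through $v$ whose free coordinates are those in $I$. Let $f$ be the indicator function of $C$. Then $t_i=qP_if$, and Lemma~\ref{lem:lines} reads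
\begin{equation}\label{eq:sumP}
q\sum_{i=1}^nP_if=c+(nq-b-c)f .
\end{equation}

(a) Let $\mu=|C|/q^n$ be the mean of $f$. Each $P_i$ preserves the mean, so \eqref{eq:sumP} gives $nq\mu=c+(nq-b-c)\mu$, that is, $\mu=c/(b+c)$. Write $b=db'$, $c=dc'$ with $d=\gcd(b,c)$. Then $b'+c'$ divides $c'q^n$ and is coprime to $c'$, so it divides $q^n$.

(b) Put $f_0=f-\mu$, which is nonzero because both classes are nonempty. By \eqref{eq:sumP},
\[
q\sum_i P_if_0=c+(nq-b-c)f-nq\mu=(nq-b-c)f_0+c-(b+c)\mu=(nq-b-c)f_0 ,
\]
so $\sum_iP_if_0=(n-\ell)f_0$. Commuting orthogonal projections are simultaneously diagonalizable with eigenvalues $0$ and $1$, so the eigenvalues of $\sum_iP_i$ are integers, and $\ell$ is an integer. (The adjacency operator of $H(n,q)$ is $\sum_i(qP_i-1)$; in these terms $n(q-1)-b-c$ is one of its eigenvalues $n(q-1)-qi$.)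

(c) Let $I$ be the set of the $n-j$ free coordinates and $h=\prod_{i\in I}P_if_0$. Since the projections commute, $\sum_iP_ih=(n-\ell)h$, and $P_ih=h$ for $i\in I$. Subtracting, $\sum_{i\notin I}P_ih=(j-\ell)h$. The inner product with $h$ gives
\[
0\le\sum_{i\notin I}\|P_ih\|^2=(j-\ell)\|h\|^2 ,
\]
and $j<\ell$ forces $h=0$. The value of $h$ at a vertex is the density of $C$ in the subcube through that vertex minus $\mu$.
\end{proof}

\section{Counting mixed lines}\label{sec:mixed}

The obstruction behind Theorem~\ref{thm:necessary} can be seen at a single vertex.

\begin{example}\label{ex:nine}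
Let $q=9$, $b=25$, $c=2$. The conditions of the conjecture hold: $9\mid27$, $\gcd(25,2)=1$ and $27\mid 9^2$. Suppose that a perfect $(25,2)$-coloring of some $H(n,9)$ exists, and take $x\in C$. A mixed line through $x$ has one or two points of $C$, so it contributes $8$ or $7$ neighbors of $x$ in $\overline{C}$. If $x$ lies on $m$ mixed lines, then $7m\le25\le8m$. The intervals $[7m,8m]$ are $[7,8]$, $[14,16]$, $[21,24]$, $[28,32]$, and so on, and $25$ falls into the gap between the third and the fourth: $m\le3$ gives $8m\le24$, and $m\ge4$ gives $7m\ge28$. So no such coloring exists.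
\end{example}

In general $b$ must lie in one of the intervals $[m(q-c),m(q-1)]$. Since $b=q\ell-c$ is close to $q\ell$, the relevant gap is the one between $m=\ell$ and $m=\ell+1$.

\begin{proof}[Proof of Theorem~\ref{thm:necessary}]
Let a perfect $(b,c)$-coloring be given, and suppose that $\ell>c$. We show $c\ell\ge q$. This is clear if $c\ge q$, so let $c<q$. Take $x\in C$ and let $m$ be the number of mixed lines through $x$. By Lemma~\ref{lem:lines}, each of them has between $1$ and $c$ points of $C$, and the other lines through $x$ are full. Hence
\[
m(q-c)\le b\le m(q-1).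
\]
From $c<\ell$ we get $b=q\ell-c>\ell(q-1)$, so $m\ge\ell+1$. Since $q-c>0$, it follows that $(\ell+1)(q-c)\le q\ell-c$, which simplifies to $q\le c\ell$.

A counterexample to $S(q)$ is now given by any $c$ and $\ell$ with $2\le c<\ell$ and $c\ell<q$ for which $b=q\ell-c$ satisfies \eqref{eq:N2}; the conditions \eqref{eq:N1} and $b\ge c$ hold automatically. Let $q\notin\{4,6,8\}$ be composite.

If $q$ is even, then $q\ge10$. Take $c=2$, $\ell=4$, $b=4q-2$. Then $\gcd(b,c)=2$, and $(b+c)/2=2q$ divides $q^2$, while $c<\ell$ and $c\ell=8<q$.

If $q$ is odd with least prime divisor $p$, then $q\ge p^2\ge3p$. Take $c=2$, $\ell=p$, $b=pq-2$. Then $b$ is odd, so $\gcd(b,c)=1$, and $b+c=pq$ divides $q^2$, while $c<\ell$ and $c\ell=2p<q$. For $q=9$ this is Example~\ref{ex:nine}.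

Finally, fix $c\ge2$ and let $p>c$ be any prime. Take $q=p^2$, $\ell=p$, $b=p^3-c$. Then $b+c=p^3$ divides $q^2$, so \eqref{eq:N2} holds, while $c<\ell$ and $c\ell<p^2=q$.
\end{proof}

\begin{remark}\label{rem:468}
The inequality gives no counterexample for $q\in\{4,6,8\}$. The conditions $2\le c<\ell$ and $c\ell<q$ force $q\ge7$, and for $q=8$ they leave only $(c,\ell)=(2,3)$. This is the pair $(22,2)$, which violates \eqref{eq:N2} because $12$ divides no power of $8$.
\end{remark}

\section{Linear colorings for prime powers}\label{sec:linear}

Let $q=p^s$ and take $\mathbb{F}_p^s$ as the alphabet. We generalize the colorings by the sum of the coordinates. The sum is replaced by a linear map $\Phi$ to a vector space $G$, chosen so that the neighbors of any vertex $x$ take all values other than $\Phi(x)$ equally often.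

\begin{example}\label{ex:cube}
Let $q=2$, $G=\mathbb{F}_2^2$ and $\Phi(x)=x_1(1,0)+x_2(0,1)+x_3(1,1)$ on $H(3,2)$. Changing one coordinate adds one of the three nonzero vectors to $\Phi(x)$, so the three neighbors of $x$ take the three values other than $\Phi(x)$. The set $C=\Phi^{-1}(0)=\{000,111\}$ is the first class of a perfect $(3,1)$-coloring, and the preimage of any two values is the first class of a perfect $(2,2)$-coloring.
\end{example}

For general $s$, coordinate $i$ enters $\Phi$ through a linear map from $\mathbb{F}_p^s$ to $G$. Only the image $V_i$ of this map matters: it has dimension at most $s$, and each of its elements has $p^{s-\dim V_i}$ preimages.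

\begin{definition}\label{def:rep}
Let $t\ge1$ and $G=\mathbb{F}_p^t$. An integer $d\ge1$ is \emph{$t$-representable} if there are subspaces $V_1,\dots,V_n$ of $G$, not necessarily distinct and each of dimension at most $s$, such that
\[
\sum_{i\,:\,v\in V_i}p^{\,s-\dim V_i}=d\qquad\text{for every nonzero } v\in G .
\]
The number $p^{s-\dim V_i}$ is the \emph{weight} of $V_i$. Let $R_t$ be the set of $t$-representable integers.
\end{definition}

\begin{lemma}\label{lem:linear}
If $d\in R_t$ and $b',c'$ are positive integers with $b'+c'=p^t$, then $(db',dc')$ is admissible for $q$.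
\end{lemma}

\begin{proof}
Take $V_1,\dots,V_n$ as in Definition~\ref{def:rep}, choose linear surjections $L_i:\mathbb{F}_p^s\to V_i$, and put $\Phi(x)=\sum_iL_i(x_i)$ on $H(n,q)$. The neighbors of $x$ arise by adding some $a\neq0$ to some coordinate $i$, and their values are $\Phi(x)+L_i(a)$. For $v\neq0$, the number of pairs $(i,a)$ with $L_i(a)=v$ is $d$, and all these $a$ are nonzero. So each element of $G$ other than $\Phi(x)$ is the value of exactly $d$ neighbors of $x$, and the remaining neighbors have the value $\Phi(x)$. Choose $S\subset G$ with $|S|=c'$ and put $C=\Phi^{-1}(S)$. A vertex outside $C$ has $dc'$ neighbors in $C$, and a vertex of $C$ has $d(p^t-c')=db'$ neighbors outside $C$. Both classes are nonempty because both numbers are positive.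
\end{proof}

It remains to find representable numbers. Subspaces of dimension $s$ have weight $1$ and are the most economical, but they have to cover $G$ evenly, and for this we use the multiplication of the field $\mathbb{F}_{p^t}$. Recall that $\mathbb{F}_{p^t}$ contains $\mathbb{F}_{p^g}$ as a subfield whenever $g\mid t$, and has dimension $t/g$ over it.

\begin{lemma}\label{lem:rep}
The set $R_t$ is closed under addition. Moreover:
\begin{enumerate}
\item[(R1)] $q/p\in R_t$;
\item[(R2)] if $t\le s$, then $p^{s-t}\in R_t$;
\item[(R3)] if $t\ge s$ and $g=\gcd(s,t)$, then $\frac{q-1}{p^g-1}\in R_t$;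
\item[(R4)] if $1\le r\le s$, then $p^{s-r}\in R_{2r}$.
\end{enumerate}
\end{lemma}

\begin{proof}
For a sum, concatenate the two lists of subspaces.

(R1) Take all one-dimensional subspaces. Each nonzero vector lies in exactly one of them, and the weight is $p^{s-1}$.

(R2) Take the single subspace $G$, of weight $p^{s-t}$.

(R3) Let $G=\mathbb{F}_{p^t}$ and let $E$ be an $\mathbb{F}_{p^g}$-subspace of $G$ of dimension $s/g$, which exists because $s\le t$. Then $\dim_{\mathbb{F}_p}E=s$. The subspace $\alpha E$ has weight $1$ and depends only on the coset of $\alpha$ in $\mathbb{F}_{p^t}^*/\mathbb{F}_{p^g}^*$. Take the list of the $\alpha E$, with one $\alpha$ from each coset. A nonzero $v$ lies in $\alpha E$ if and only if $v/\alpha\in E\setminus\{0\}$. This holds for $q-1$ elements $\alpha$, which form $\frac{q-1}{p^g-1}$ cosets.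

(R4) Let $G=\mathbb{F}_{p^r}^2$ and take all one-dimensional $\mathbb{F}_{p^r}$-subspaces. They have dimension $r\le s$ over $\mathbb{F}_p$ and weight $p^{s-r}$, and each nonzero vector lies in exactly one of them.
\end{proof}

We also need Sylvester's theorem: if $A,B$ are coprime positive integers, then every integer $d\ge(A-1)(B-1)$ has the form $xA+yB$ with integers $x,y\ge0$. Indeed, choose $0\le y\le A-1$ with $yB\equiv d\pmod A$; then $d-yB\ge-(A-1)$ is a multiple of $A$, hence nonnegative.

\begin{proof}[Proof of Theorem~\ref{thm:primepower}]
(a) Write $b=db'$ and $c=dc'$. Then $b'+c'=p^t$ and $t\ge1$, so by Lemma~\ref{lem:linear} it suffices to show $d\in R_t$. If $t\le s$, then $p^s\mid dp^t$ gives $p^{s-t}\mid d$, and $d\in R_t$ by (R2) and additivity; this is the only use of the hypothesis $p^s\mid b+c$. Now let $t>s$. If $s\mid t$, then $g=s$ and (R3) gives $1\in R_t$, so every positive integer is in $R_t$. In any case (R1), (R3) and additivity show that $R_t$ contains all positive elements of the semigroup in the statement. The first generator is a power of $p$, and the second is $1+p^g+\dots+p^{s-g}\equiv1\pmod p$. They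 are coprime, and Sylvester's theorem gives the last claim.

(b) By Theorem~\ref{thm:necessary}, an admissible pair $(q\ell-c,c)$ has $c\ge\ell$ or $c\ge q/\ell$, so $c\ge\min(\ell,q/\ell)$. The value $c=\ell$ is attained: the pair is $(\ell(q-1),\ell)$, and $\ell\in R_s$ because $1\in R_s$ by (R2); apply Lemma~\ref{lem:linear} with $t=s$, $d=\ell$, $c'=1$. The value $c=q/\ell$ is needed only if $q/\ell<\ell$, so that $r\ge1$. Then $b=\frac{q}{\ell}(\ell^2-1)$, and $q/\ell=p^{s-r}\in R_{2r}$ by (R4); apply Lemma~\ref{lem:linear} with $t=2r$, $d=p^{s-r}$, $c'=1$.
\end{proof}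

\begin{remark}
In part (b), $b+c=p^{s+r}$, so \eqref{eq:N1} and \eqref{eq:N2} hold for every $c$, and every $c$ with $2\le c<\min(\ell,q/\ell)$ is a counterexample to the conjecture. For $q=9$ and $\ell=3$, the pair $(24,3)$ is admissible, while $(25,2)$ and $(26,1)$ are not. For $q=8$, the pair $(13,3)$ has $d=1$, $t=4$, $\ell=2$ and generators $4$ and $7$; neither Theorem~\ref{thm:necessary} nor Theorem~\ref{thm:primepower} decides it.
\end{remark}

\section{Prime alphabets and the alphabet of size four}\label{sec:four}

In this section we prove Theorem~\ref{thm:four}. If $q$ is prime, then \eqref{eq:N2} gives $b+c=dq^t$ with $d=\gcd(b,c)$, and Theorem~\ref{thm:primepower}(a) applies because $s=1$ divides $t$.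

Let $q=4$, so $p=s=2$, and let $b\ge c\ge2$ satisfy \eqref{eq:N1} and \eqref{eq:N2}. Then $b+c=d2^t$. Theorem~\ref{thm:primepower}(a) applies if $t\le2$ or $t$ is even. For odd $t\ge3$ we have $g=1$, the generators are $2$ and $3$, and every $d\ge2$ is covered. What remains is $d=1$ with $t$ odd, where $b$ and $c$ are both odd.

\begin{proposition}\label{prop:four}
Let $t\ge3$ be odd and let $b\ge c\ge3$ be odd integers with $b+c=2^t$. Then $(b,c)$ is admissible for $q=4$.
\end{proposition}

Lemma~\ref{lem:linear} cannot prove this. For $1\in R_t$ the $2^t-1$ nonzero vectors of $G=\mathbb{F}_2^t$ would have to be partitioned by subspaces of weight $1$, that is, into triples $V\setminus\{0\}$ with $\dim V=2$, and $3\nmid2^t-1$ for odd $t$. Moreover, Lemma~\ref{lem:linear} treats all splittings $b+c=2^t$ alike, whereas $(2^t-1,1)$ is not admissible by \eqref{eq:c1}. A new ingredient is needed, and the case $t=3$ already calls for it.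

\subsection*{A perfect $(5,3)$-coloring of $H(3,4)$}
For $t=3$ the only pair is $(5,3)$. By Lemma~\ref{lem:lines} we need a set $C$ in $H(3,4)$ with $t_1+t_2+t_3=3$ outside $C$ and $t_1+t_2+t_3=12-5=7$ on $C$. We reverse the problem: we prescribe the three line counts, with a sum that takes only the values $3$ and $7$, and let $C$ be the set where the sum is $7$.

Take the alphabet $\mathbb{Z}_4$ and let $\langle u\rangle\in\{0,1,2,3\}$ be the residue of $u\in\mathbb{Z}_4$. For $a=(a_1,a_2,a_3)\in\mathbb{Z}_4^3$ put
\[
\tau_1(a)=\langle3-a_2-a_3\rangle,\qquad \tau_2(a)=\langle a_3-a_1\rangle,\qquad \tau_3(a)=\langle a_1+a_2\rangle ,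
\]
and $\tau=\tau_1+\tau_2+\tau_3$. The signs are chosen so that $\tau\equiv3\pmod4$. Since $0\le\tau\le9$, we have $\tau\in\{3,7\}$. Let $T=\{a:\tau(a)=7\}$.

\begin{lemma}\label{lem:53}
The set $T$ is the first class of a perfect $(5,3)$-coloring of $H(3,4)$.
\end{lemma}

\begin{proof}
Along a line in direction $i$ the function $\tau_i$ is constant, and each $\tau_j$ with $j\ne i$ takes each of the values $0,1,2,3$ once. So the sum of $\tau$ over the line is $4\tau_i+6+6$. If the line contains $t_i$ points of $T$, the sum is also $4\cdot3+4t_i$. Hence $t_i=\tau_i$ for $i=1,2,3$, and $t_1+t_2+t_3=\tau$. Lemma~\ref{lem:lines} applies.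
\end{proof}

\subsection*{Covering all but a three-dimensional subspace}
For larger odd $t$ we partition as much of $G$ as possible into triples. Everything outside a subspace of dimension $3$ can be covered.

\begin{lemma}\label{lem:partition}
Let $G=\mathbb{F}_2^t$ with $t\ge3$ odd. There are a three-dimensional subspace $W$ and two-dimensional subspaces $V_1,\dots,V_N$ of $G$ such that the sets $V_i\setminus\{0\}$ partition $G\setminus W$.
\end{lemma}

\begin{proof}
First let $G'=U\oplus E$ with $\dim E=2$ and $\dim U=u\ge2$. Identify $U$ with the field $\mathbb{F}_{2^u}$ and $E$ with a two-dimensional $\mathbb{F}_2$-subspace of this field. For $\alpha\in\mathbb{F}_{2^u}$ the set $V_\alpha=\{(\alpha e,e):e\in E\}$ is a two-dimensional subspace whose nonzero elements lie outside $U$. An element $(w,e)$ with $e\neq0$ lies in $V_\alpha$ only for $\alpha=w/e$. So the sets $V_\alpha\setminus\{0\}$ partition $G'\setminus U$. Now take a chain $W=G_3\subset G_5\subset\dots\subset G_t=G$ with $\dim G_j=j$, and partition each difference $G_{j+2}\setminus G_j$ in this way. For $t=3$ the chain is trivial and $N=0$.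
\end{proof}

\subsection*{Families of colorings}
Let $\Phi(x)=\sum_i\iota_i(x_i)$ on $H(N,4)$, where the alphabet is $\mathbb{F}_2^2$ and $\iota_i:\mathbb{F}_2^2\to V_i$ are isomorphisms. Moving to a neighbor adds to $\Phi(x)$ each element of $G\setminus W$ exactly once. To see what must replace the missing steps in $W\setminus\{0\}$, imagine a map $\Psi$ from some $H(n',4)$ to $W$ for which moving to a neighbor adds each element of $W\setminus\{0\}$ exactly once and otherwise adds $0$. We would color $(x,y)$ by whether $\Phi(x)+\Psi(y)$ lies in a set $S$ of size $c$. Fix a coset $\gamma+W$ and let $\sigma=|S\cap(\gamma+W)|$. For $w\in W$ put $C_w=\{y:\gamma+w+\Psi(y)\in S\}$. Each $C_w$ would be the first class of a perfect $(8-\sigma,\sigma)$-coloring, and each $y$ would lie in exactly $\sigma$ of the eight sets. No such $\Psi$ exists, since $\sigma=1$ would give a perfect $(7,1)$-coloring. But these two properties of the sets $C_w$ are all that we need, and we may choose which values of $\sigma$ to use.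

\begin{definition}
Let $0\le\sigma\le8$. A \emph{$\sigma$-family} on $H(n',4)$ is a collection $(C_w)_{w\in W}$ of eight vertex sets such that every vertex lies in exactly $\sigma$ of them and, if $0<\sigma<8$, each $C_w$ is the first class of a perfect $(8-\sigma,\sigma)$-coloring.
\end{definition}

For $\sigma=0$ all $C_w$ are empty, and for $\sigma=8$ all $C_w$ are the whole vertex set. So for every $\sigma$,
\begin{equation}\label{eq:family}
\begin{array}{l}
\text{a vertex outside $C_w$ has $\sigma$ neighbors in $C_w$,}\\
\text{a vertex of $C_w$ has $8-\sigma$ neighbors outside $C_w$.}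
\end{array}
\end{equation}

\begin{lemma}\label{lem:families}
On $H(3,4)$ there is a $\sigma$-family for each $\sigma\in\{0,3,4,5,8\}$.
\end{lemma}

\begin{proof}
The cases $\sigma=0$ and $\sigma=8$ are the trivial families. Replacing each set of a $\sigma$-family by its complement gives an $(8-\sigma)$-family, so $\sigma=5$ follows from $\sigma=3$.

Let $\sigma=4$. Let $D$ be the set of $a\in\mathbb{Z}_4^3$ with $a_1+a_2$ even. Each vertex has two neighbors of the opposite color in direction $1$, two in direction $2$ and none in direction $3$. So $D$ and its complement are first classes of perfect $(4,4)$-colorings. Take four copies of each.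

Let $\sigma=3$. Translations of $\mathbb{Z}_4^3$ are automorphisms of $H(3,4)$, so every translate of $T$ is the first class of a perfect $(5,3)$-coloring. Take the eight translates $T+(0,u,v)$ with $u-v\in\{0,1\}$, that is,
\[
(u,v)\in\{(0,0),(0,3),(1,0),(1,1),(2,1),(2,2),(3,2),(3,3)\}.
\]
Over this list each of $u$ and $v$ takes every value of $\mathbb{Z}_4$ twice, and so does $u+v$, whose values are $0,3,1,2,3,0,1,2$. For any vertex $a$,
\begin{align*}
\sum_{(u,v)}\tau\bigl(a-(0,u,v)\bigr)
&=\sum_{(u,v)}\bigl(\langle3-a_2-a_3+u+v\rangle+\langle a_3-a_1-v\rangle+\langle a_1+a_2-u\rangle\bigr)\\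
&=3\cdot2\cdot(0+1+2+3)=36 .
\end{align*}
If $a$ lies in $J$ of the translates, the left side equals $8\cdot3+4J$. Hence $J=3$.
\end{proof}

\subsection*{Assembly}
Let $W'$ be a complement of $W$ in $G$, let $K=|W'|=2^{t-3}$, and write $g=w(g)+\gamma(g)$ with $w(g)\in W$ and $\gamma(g)\in W'$.

\begin{lemma}\label{lem:assembly}
Let $b,c$ be positive integers with $b+c=2^t$. Suppose that $c=\sum_{\gamma\in W'}\sigma_\gamma$ with all $\sigma_\gamma\in\{0,3,4,5,8\}$. Then $H(N+3,4)$ has a perfect $(b,c)$-coloring.
\end{lemma}

\begin{proof}
For each $\gamma\in W'$ let $(C^\gamma_w)_{w\in W}$ be a $\sigma_\gamma$-family on $H(3,4)$. Write the vertices of $H(N+3,4)$ as $(x,y)$ with $x$ of length $N$ and $y$ of length $3$, and define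
\[
(x,y)\in C\iff y\in C^{\gamma(\Phi(x))}_{w(\Phi(x))} .
\]
Fix $(x,y)$ and put $g=\Phi(x)$, $\gamma=\gamma(g)$, $w=w(g)$.

Consider first the neighbors $(x',y)$. The values $\Phi(x')$ run once through $g+(G\setminus W)$, which is the set of the $2^t-8$ elements $g'$ with $\gamma(g')\neq\gamma$. For fixed $\gamma'\neq\gamma$, the elements $g'=w'+\gamma'$ have $w'$ running through $W$, and $y\in C^{\gamma'}_{w'}$ for exactly $\sigma_{\gamma'}$ of them. So $\sum_{\gamma'\neq\gamma}\sigma_{\gamma'}=c-\sigma_\gamma$ of these neighbors lie in $C$, and $2^t-8-c+\sigma_\gamma$ lie outside $C$.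

The neighbors $(x,y')$ are colored by the single set $C^\gamma_w$, to which \eqref{eq:family} applies. If $(x,y)\notin C$, it has $(c-\sigma_\gamma)+\sigma_\gamma=c$ neighbors in $C$. If $(x,y)\in C$, it has $(2^t-8-c+\sigma_\gamma)+(8-\sigma_\gamma)=b$ neighbors outside $C$. Both classes are nonempty because $b,c\ge1$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:four}]
For $t=3$ the pair is $(5,3)$, and Lemma~\ref{lem:53} applies. Let $t\ge5$, so $K\ge4$. By Lemma~\ref{lem:assembly} it suffices to write $c$ as a sum of at most $K$ numbers from $\{3,4,5,8\}$; the remaining $\sigma_\gamma$ are zero. Since $c\le b$, $b+c=8K$ and $c$ is odd, we have $c<4K$. Write $c=8a+\rho$ with $\rho\in\{1,3,5,7\}$; then $a\le K/2-1$. For $\rho=3$ or $\rho=5$ use $a$ eights and $\rho$. For $\rho=7$ use $a$ eights, $3$ and $4$. For $\rho=1$ we have $a\ge1$ because $c\neq1$; use $a-1$ eights, $4$ and $5$. In each case there are at most $a+2\le K/2+1\le K$ summands.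
\end{proof}

This completes the proof of Theorem~\ref{thm:four}.

\section{The pair $(22,2)$ for $q=6$}\label{sec:six}

The pair $(22,2)$ satisfies the conditions of the conjecture for $q=6$, since $6\mid24$ and $24/\gcd(22,2)=12$ divides $36$. Here $\ell=4$ and $c\ell=8\ge6$, so the count at one vertex gives no contradiction. It does, however, determine the picture at each vertex of $C$ completely. We use this to split $C$ into groups of ten classes of equal size, which is impossible because $|C|$ is not divisible by $5$.

Throughout this section, suppose that $C$ is the first class of a perfect $(22,2)$-coloring of $H(n,6)$. By Lemma~\ref{lem:lines},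
\begin{equation}\label{eq:two}
\sum_it_i(v)=2\qquad\text{for } v\notin C .
\end{equation}

\subsection*{Types and partners}
Let $x\in C$. A line through $x$ is full or has at most two points of $C$, so $t_i(x)\in\{1,2,6\}$. Let $D_1(x)$, $D_2(x)$, $F(x)$ be the sets of directions $i$ with $t_i(x)=1,2,6$. The equation $\sum_i(6-t_i(x))=22$ reads $5|D_1(x)|+4|D_2(x)|=22$. So $|D_1(x)|$ is even and at most $4$, and the values $0$ and $4$ would require $4\mid22$ and $4\mid2$. Hence
\[
|D_1(x)|=2,\qquad |D_2(x)|=3,\qquad |F(x)|=n-5 .
\]
Let $M(x)=D_1(x)\cup D_2(x)$ be the set of the five mixed directions at $x$. For $k\in D_2(x)$, the \emph{partner} of $x$ in direction $k$ is the other point $y$ of $C$ on the line through $x$ in direction $k$. Then $k\in D_2(y)$, and the partner of $y$ in direction $k$ is $x$. The heart of the proof is the following rule, which says that passing to a partner keeps the mixed directions and exchanges the values $1$ and $2$ in those other than $k$.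

\begin{proposition}\label{prop:swap}
Let $x\in C$, $k\in D_2(x)$, and let $y$ be the partner of $x$ in direction $k$. Then $M(y)=M(x)$ and $D_1(y)=D_2(x)\setminus\{k\}$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:six} from Proposition~\ref{prop:swap}]
For a set $M$ of five directions and a two-element set $P\subset M$, let $X(M,P)$ be the set of $x\in C$ with $M(x)=M$ and $D_1(x)=P$. These sets partition $C$. Let $P,P'\subset M$ be disjoint and let $k$ be the fifth element of $M$. A vertex $x\in X(M,P)$ has $D_2(x)=P'\cup\{k\}$, so its partner in direction $k$ lies in $X(M,P')$. This map is injective, because taking the partner in direction $k$ again returns $x$. Hence $|X(M,P)|\le|X(M,P')|$, and by symmetry the two sizes are equal.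

Join two of the ten two-element subsets of $M$ when they are disjoint; this is the Petersen graph. It is connected: if $P\neq Q$ intersect, then $M\setminus(P\cup Q)$ has two elements and is disjoint from both. So the ten numbers $|X(M,P)|$ are equal for each $M$, and $10$ divides $|C|$. But $|C|=6^n/12=2^{n-2}3^{n-1}$ by Lemma~\ref{lem:average}(a), and this is not divisible by $5$.
\end{proof}

To prove Proposition~\ref{prop:swap} we count the points of $C$ in a plane that contains $x$ and $y$.

\begin{lemma}\label{lem:plane}
Let $x\in C$, $k\in D_2(x)$, let $y$ be the partner of $x$ in direction $k$, and let $i\neq k$. Then the $(k,i)$-plane through $x$ contains exactly $t_i(x)+t_i(y)$ points of $C$.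
\end{lemma}

\begin{proof}
The plane is the disjoint union of the six lines in direction $i$ through the points of the line through $x$ in direction $k$. The four points $v\notin C$ of the latter line have $t_k(v)=2$, hence $t_i(v)=0$ by \eqref{eq:two}.
\end{proof}

The smallest case $n=5$ shows how this is used. There all directions are mixed at every vertex of $C$, so $M(y)=M(x)$. A plane has three fixed coordinates and $3<\ell=4$, so by Lemma~\ref{lem:average}(c) it contains $36/12=3$ points of $C$. Thus $t_i(x)+t_i(y)=3$ for all $i\neq k$, and Proposition~\ref{prop:swap} follows for $n=5$.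

For $n>5$ two things are missing. We do not yet know that $x$ and $y$ have the same full directions. And a plane has $n-2\ge4$ fixed coordinates, so Lemma~\ref{lem:average}(c) gives only the total over the $6^{n-5}$ parallel planes in a subcube with three fixed coordinates. Both gaps are closed by showing that nothing changes along a full line.

\subsection*{Propagation along full lines}
Let $x\in C$, $k\in F(x)$ and $i\neq k$. Write the points of the $(i,k)$-plane through $x$ as $(a,e)$ with $a,e\in\{0,\dots,5\}$, where $a$ labels coordinate $i$ and $e$ labels coordinate $k$, so that the full line through $x$ consists of the points $x_e=(0,e)$. Row $e$ is the line $\{(a,e):0\le a\le5\}$ in direction $i$, and column $a$ is the line $\{(a,e):0\le e\le5\}$ in direction $k$.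

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.3]
\foreach \z/\w in {0/I,8/II,16/III,24/IV,32/V} {
  \foreach \x in {0,...,5} { \foreach \y in {0,...,5} { \draw (\z+\x,\y) circle (0.28); } }
  \foreach \y in {0,...,5} { \fill (\z,\y) circle (0.28); }
  \node at (\z+2.5,-1.5) {\w};
}
\fill (11,2) circle (0.28);
\foreach \y in {0,...,5} { \fill (19,\y) circle (0.28); }
\foreach \x in {0,...,5} { \fill (24+\x,2) circle (0.28); }
\foreach \x in {0,...,5} { \foreach \y in {0,...,5} { \fill (32+\x,\y) circle (0.28); } }
\end{tikzpicture}
\caption{For a perfect $(22,2)$-coloring of $H(n,6)$: the five possible colorings, up to permuting rows and columns, of a plane containing a line all of whose points have the first color (the left column). Points of the first color are black.}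
\label{fig:patterns}
\end{figure}

\begin{lemma}\label{lem:patterns}
The set of points of $C$ in this plane is one of the following (Figure~\ref{fig:patterns}): \emph{(I)} column $0$; \emph{(II)} column $0$ and one further point; \emph{(III)} column $0$ and one further column; \emph{(IV)} column $0$ and one row; \emph{(V)} the whole plane.
\end{lemma}

\begin{proof}
Let $r_e$ and $m_a$ be the numbers of points of $C$ in row $e$ and column $a$. Then $r_e=t_i(x_e)\in\{1,2,6\}$, and by \eqref{eq:two} a point $(a,e)\notin C$ has $r_e+m_a\le2$.

Let $h$ be the number of full rows. If $h=6$, we have (V). If $1\le h\le5$, take a row $e$ that is not full and a point $(a,e)\notin C$. Then $r_e\ge1$ and $m_a\ge h\ge1$, so $r_e=1$ and $h=1$. This holds for every row that is not full, and we have (IV).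

Let $h=0$. If all $r_e$ equal $1$, we have (I). Otherwise some row $e_0$ has two points $(0,e_0)$ and $(a,e_0)$ of $C$. For $a'\notin\{0,a\}$ the point $(a',e_0)$ is outside $C$, so $m_{a'}\le2-r_{e_0}=0$, and all points of $C$ lie in columns $0$ and $a$. If column $a$ is full, we have (III). If not, take $(a,e)\notin C$; then $m_a\le2-r_e\le1$, and we have (II).
\end{proof}

Patterns II and IV are the ones in which $t_i$ varies along the full line. They are excluded by the fact that every vertex of $C$ has exactly two directions with $t_i=1$.

\begin{lemma}\label{lem:propagate}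
Let $x\in C$ and $k\in F(x)$. Then the sets $D_1$, $D_2$, $F$ are the same at all points of the line through $x$ in direction $k$. If $i\in D_2(x)$ and $y$ is the partner of $x$ in direction $i$, then $k\in F(y)$.
\end{lemma}

\begin{proof}
Let $x_0,\dots,x_5$ be the points of the line. Count the pairs $(e,i)$ with $i\in D_1(x_e)$. There are $6\cdot2=12$ of them, and all have $i\neq k$ because $t_k(x_e)=6$. For given $i\neq k$, the number of such pairs is the number of rows with exactly one point of $C$ in the $(i,k)$-plane, which is $6,5,0,5,0$ for the patterns I to V. If $A$ directions have pattern I and $B$ directions have pattern II or IV, then $12=6A+5B$. The number $12-6A\in\{12,6,0\}$ must be divisible by $5$, so $A=2$ and $B=0$. In the remaining patterns I, III, V the number $t_i(x_e)$ does not depend on $e$, which proves the first claim. If $i\in D_2(x)$, the pattern is III, and $y$ lies on the second full column.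
\end{proof}

For $x\in C$ let $U(x)$ be the subcube through $x$ whose free coordinates are those in $F(x)$. It has $6^{n-5}$ points.

\begin{lemma}\label{lem:U}
Let $x\in C$.
\begin{enumerate}
\item[(a)] $U(x)\subset C$, and the sets $D_1$, $D_2$, $F$ are constant on $U(x)$.
\item[(b)] If $y$ is the partner of $x$ in direction $k\in D_2(x)$, then $F(y)=F(x)$, and for every $z\in U(x)$ the partner $y(z)$ of $z$ in direction $k$ lies in $U(y)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Go from $x$ to $z\in U(x)$ by changing the coordinates in $F(x)$ one at a time. By induction, the current vertex lies in $C$ and has the same sets $D_1,D_2,F$ as $x$; so the next step is along a full line, and Lemma~\ref{lem:propagate} carries the statement over to the next vertex.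

(b) Lemma~\ref{lem:propagate} gives $F(x)\subseteq F(y)$, and both sets have $n-5$ elements. Let $z'$ be the vertex that agrees with $z$ on the coordinates in $F(x)$ and with $y$ elsewhere. Then $z'\in U(y)\subset C$. Outside $F(x)$, the vertex $z$ agrees with $x$ and $z'$ agrees with $y$, so $z$ and $z'$ differ exactly in coordinate $k$. Since $k\in D_2(z)$ by (a), $z'$ is the partner of $z$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:swap}]
By Lemma~\ref{lem:U}(b), $F(y)=F(x)$, so $M(y)=M(x)$. Let $i\in M(x)\setminus\{k\}$, and let $Q$ be the subcube through $x$ with the $n-3$ free coordinates $F(x)\cup\{k,i\}$. By Lemma~\ref{lem:average}(c) with $j=3<4=\ell$,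
\[
|C\cap Q|=6^{n-3}/12=3\cdot6^{n-5}.
\]
On the other hand, $Q$ is the disjoint union of the $(k,i)$-planes through the points $z\in U(x)$. Each such $z$ lies in $C$ and has $k\in D_2(z)$, so by Lemma~\ref{lem:plane} its plane contains $t_i(z)+t_i(y(z))$ points of $C$. By Lemma~\ref{lem:U}, $t_i(z)=t_i(x)$, and $t_i(y(z))=t_i(y)$ because $y(z)\in U(y)$. Hence $|C\cap Q|=6^{n-5}\bigl(t_i(x)+t_i(y)\bigr)$, and $t_i(x)+t_i(y)=3$. Both terms lie in $\{1,2\}$, so for $i\in M(x)\setminus\{k\}$ we have $i\in D_1(y)$ if and only if $i\in D_2(x)$. Since $D_1(y)\subset M(x)$ and $k\notin D_1(y)$, we get $D_1(y)=D_2(x)\setminus\{k\}$.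
\end{proof}

This proves Theorem~\ref{thm:six}, and Corollary~\ref{cor:main} follows from Theorems~\ref{thm:necessary}, \ref{thm:four} and~\ref{thm:six}.

\begin{thebibliography}{1}
\bibitem{BKMTV}
Evgeny A. Bespalov, Denis S. Krotov, Aleksandr A. Matiushev, Anna A. Taranenko, Konstantin V. Vorob'ev,
\emph{Perfect 2-colorings of Hamming graphs},
arXiv:1911.13151 (2019).
\end{thebibliography}
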